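\title{Orders and minimum sizes of Hartke $\mathbb{Z}_p$-magic graphs}

\begin{abstract}
Let $p\ge 3$ be prime. A graph is Hartke $\mathbb{Z}_p$-magic if a certain polynomial in its edge variables has a top-degree monomial with all exponents at most $p-2$; by the Combinatorial Nullstellensatz such a graph has, for every $t\in\mathbb{Z}_p$, a labeling of its edges by nonzero residues in which the labels at each vertex sum to $t$. We prove the conjecture that connected simple Hartke $\mathbb{Z}_p$-magic graphs exist for every order $n\ge 6$. We also determine all orders that occur, and we show that the minimum number of edges is $n+\lceil n/(p-2)\rceil$, except when $n=4$ and $p\ge 7$, where it is $6$. The proof rewrites the relevant coefficients as numbers of orientations with prescribed outdegrees and computes these numbers modulo $p$ by eliminating vertices of degree two.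
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $p\ge 3$ is a prime, $\mathbb{Z}_p$ is the field with $p$ elements, and
\[
q=p-1 .
\]
Graphs are finite and simple, and the \emph{order} of a graph is its number of vertices. For a polynomial $F$ and a monomial $M$ we write $[M]F$ for the coefficient of $M$ in $F$; if $M$ involves only some of the variables, then $[M]F$ is a polynomial in the others.

Let $G=(V,E)$ be a graph and $t\in\mathbb{Z}_p$. We look for edge labelings $h\colon E\to\mathbb{Z}_p\setminus\{0\}$ with $\sum_{e\ni v}h(e)=t$ at every vertex $v$. The vertex conditions are linear; the difficulty is that no label may vanish. Assign a variable $x_e$ to each edge and consider the \emph{$t$-sum Hartke polynomial}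
\[
f_{G,t}=\prod_{v\in V}\Big[1-\Big(t-\sum_{e\ni v}x_e\Big)^{q}\Big]\in\mathbb{Z}_p[x_e: e\in E].
\]
By Fermat's little theorem, $z^q=1$ for $z\ne0$ in $\mathbb{Z}_p$, so at a point $h\in\mathbb{Z}_p^E$ the factor of $v$ equals $1$ if the labels at $v$ sum to $t$ and equals $0$ otherwise. A labeling as above is therefore the same thing as a point of the grid $(\mathbb{Z}_p\setminus\{0\})^E$ at which $f_{G,t}$ does not vanish. The standard tool for finding such points is the following.

\medskip
\noindent\textbf{Combinatorial Nullstellensatz.} \emph{Let $f$ be a polynomial in $x_1,\dots,x_k$ over a field $K$, and suppose that a monomial $x_1^{d_1}\cdots x_k^{d_k}$ with $d_1+\dots+d_k=\deg f$ has nonzero coefficient in $f$. If $S_1,\dots,S_k\subseteq K$ satisfy $|S_i|>d_i$ for all $i$, then $f(s_1,\dots,s_k)\neq0$ for some $s_1\in S_1,\dots,s_k\in S_k$.}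
\medskip

The polynomial $f_{G,t}$ has degree at most $q|V|$, and the sets $\mathbb{Z}_p\setminus\{0\}$ have $p-1$ elements. This explains the next definition.

\begin{definition}\label{def:hartke}
The graph $G$ is \emph{Hartke $\mathbb{Z}_p$-magic}, or \emph{Hartke} when $p$ is understood, if $f_{G,t}$ contains, with nonzero coefficient, a monomial of degree $q|V|$ in which every variable has exponent at most $p-2$.
\end{definition}

The part of $f_{G,t}$ of degree $q|V|$ does not depend on $t$, so neither does the definition, and a single monomial certifies that $G$ has a labeling of the required kind for every $t$ at once. The certificate asks for more than the labelings do. A monomial of degree $q|V|$ with exponents at most $p-2$ can exist only if $(p-2)|E|\ge (p-1)|V|$, so a Hartke graph of order $n$ satisfies the bound of Low and Roberts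
\begin{equation}\label{eq:bound}
|E|\ \ge\ n+\Big\lceil\frac{n}{p-2}\Big\rceil .
\end{equation}
An even cycle violates \eqref{eq:bound}, although it has a labeling for every $t$: alternate the labels $a$ and $t-a$ with $a\notin\{0,t\}$.

For which $n$ is there a Hartke graph of order $n$? The following conjecture is posed in \cite{CL}.

\begin{quote}
\emph{Let $p\ge3$ be prime. For every integer $n\ge6$ there exists a connected simple Hartke $\mathbb{Z}_p$-magic graph of order $n$.}
\end{quote}

The bound \eqref{eq:bound} suggests a more precise guess. Its right side is at most $\binom n2$ exactly when $n\ge5$ for $p=3$ and $n\ge4$ for $p\ge5$, so one would expect these orders to occur, and one may hope that \eqref{eq:bound} is attained for each of them. Nothing in the counting guarantees this, because a coefficient that is a positive integer may still be divisible by $p$. It turns out that the guess fails in two situations only. In both, there is just one graph of order $n$ with as many edges as the right side of \eqref{eq:bound}, namely $K_5$ for $p=3$, $n=5$, and $K_4$ minus an edge for $p\ge7$, $n=4$, and all relevant coefficients of that graph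 vanish modulo $p$.

\begin{theorem}\label{thm:A}
For every prime $p\ge3$ and every $n\ge6$ there is a connected simple Hartke $\mathbb{Z}_p$-magic graph of order $n$. For $p\ge5$ this holds for every $n\ge4$.
\end{theorem}

\begin{theorem}\label{thm:B}
A Hartke $\mathbb{Z}_p$-magic simple graph of order $n\ge1$ exists if and only if $p=3$ and $n\ge6$, or $p\ge5$ and $n\ge4$. In these cases the minimum number $e_p(n)$ of edges of such a graph is
\[
e_p(n)=n+\Big\lceil\frac{n}{p-2}\Big\rceil ,
\]
except when $n=4$ and $p\ge7$, where $e_p(4)=6$, one more than the formula. The minimum is attained by a connected graph. Consequently, a connected Hartke $\mathbb{Z}_p$-magic graph with $n$ vertices and $m$ edges exists if and only if $p=3$, $n\ge6$ or $p\ge5$, $n\ge4$, and $e_p(n)\le m\le\binom n2$.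
\end{theorem}

Theorem~\ref{thm:A} settles the conjecture and has a short proof, completed in Section~\ref{sec:four}. Section~\ref{sec:orient} expresses the coefficients in Definition~\ref{def:hartke} as numbers of orientations and shows that a new vertex of degree two can always be added, so that one small graph for each $p$ suffices. For $p=3$ the orientations can be counted by hand (Section~\ref{sec:three}). For larger $p$ we need a computation that works for all primes at once; it rests on one identity in characteristic $p$ (Section~\ref{sec:elim}), which decides both graphs of order $4$ that matter. The same identity, iterated along paths (Section~\ref{sec:paths}), produces the graphs with the minimum number of edges (Section~\ref{sec:min}).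

\section{Coefficients as numbers of orientations}\label{sec:orient}

In $f_{G,t}$ the variables are edges and the factors are vertices, and a factor may involve many variables. We exchange the roles: the variables will be vertices, and each factor will belong to an edge and involve two variables only.

Call a function $m\colon E\to\{0,1,\dots,q-1\}$ \emph{admissible} if $\sum_e m_e=q|V|$. Since $q-1=p-2$, admissible functions are the exponent vectors of the monomials in Definition~\ref{def:hartke}. We call $m_e$ the \emph{multiplicity} of $e$. With one variable $y_v$ for each vertex, put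
\begin{equation}\label{eq:N}
N_G(m)=\Big[\prod_{v\in V}y_v^{\,q}\Big]\prod_{e=uv\in E}(y_u+y_v)^{m_e}\in\mathbb{Z}.
\end{equation}
This integer is a count. Replace each edge $e=uv$ by $m_e$ distinguishable parallel copies, one for each linear factor $y_u+y_v$, and read the choice of $y_u$ from a factor as orienting that copy out of $u$. Then \emph{$N_G(m)$ is the number of orientations of this multigraph in which every vertex has outdegree $q$.}

\begin{lemma}\label{lem:reform}
A graph $G$ is Hartke if and only if $p\nmid N_G(m)$ for some admissible $m$.
\end{lemma}

\begin{proof}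
Let $S_v=\sum_{e\ni v}x_e$. Since $q$ is even, the part of degree $q$ of $1-(t-S_v)^q$ is $-S_v^q$, so the part of degree $q|V|$ of $f_{G,t}$ is $(-1)^{|V|}\prod_vS_v^q$. Fix an admissible $m$ and expand each $S_v^q$ by the multinomial theorem, writing $a_{v,e}$ for the exponent of $x_e$ taken from $S_v^q$. The contributions to $\prod_ex_e^{m_e}$ come from the families $a=(a_{v,e})_{v\in e}$ of nonnegative integers with $a_{u,e}+a_{v,e}=m_e$ for each edge $e=uv$ and $\sum_{e\ni v}a_{v,e}=q$ for each vertex $v$. Grouping the denominators by edges instead of vertices, we obtain over the integers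
\[
\Big[\prod_ex_e^{m_e}\Big]\prod_vS_v^q=\sum_a\prod_v\frac{q!}{\prod_{e\ni v}a_{v,e}!}
=\frac{(q!)^{|V|}}{\prod_em_e!}\sum_a\prod_{e=uv}\binom{m_e}{a_{u,e}} .
\]
The last sum is $N_G(m)$, by the binomial theorem applied to each factor of \eqref{eq:N}. The numbers $q!$ and $m_e!$ are prime to $p$, so the coefficient of $\prod_ex_e^{m_e}$ in $f_{G,t}$ is nonzero in $\mathbb{Z}_p$ if and only if $p\nmid N_G(m)$.
\end{proof}

The orientation picture gives three basic facts. The first is due to Low and Roberts, and the second is known for connected graphs. The third reduces Theorem~\ref{thm:A} to one graph for each prime.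

\begin{lemma}\label{lem:basic}
Let $G$ be Hartke.
\begin{enumerate}
\item[(a)] The graph obtained from $G$ by joining two nonadjacent vertices is Hartke.
\item[(b)] Every vertex of $G$ has degree at least $2$.
\item[(c)] The graph $G'$ obtained from $G$ by adding a new vertex $w$ joined to two distinct vertices $u,v$ of $G$ is Hartke.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $m$ be admissible with $p\nmid N_G(m)$; in particular $N_G(m)\ne0$.

(a) Give the new edge multiplicity $0$. This is admissible and does not change \eqref{eq:N}.

(b) A vertex of degree at most $1$ meets at most $q-1$ copies of edges, so it cannot have outdegree $q$, and $N_G(m)$ would be $0$.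

(c) Give $uw$ multiplicity $1$ and $vw$ multiplicity $q-1$. Both values lie in $\{0,\dots,q-1\}$ because $p\ge3$, and they add $q$ to the total, so the extension $m'$ is admissible. The vertex $w$ meets exactly $q$ copies, and all of them must point out of $w$. They contribute nothing to the outdegrees of $u$ and $v$, so $N_{G'}(m')=N_G(m)$.
\end{proof}

\section{The prime 3: two counts by hand}\label{sec:three}

For $p=3$ we have $q=2$ and multiplicities $0$ or $1$. The bound \eqref{eq:bound} reads $|E|\ge2n$. If $G$ has exactly $2n$ edges, the only admissible function is $m\equiv1$, and $G$ is Hartke if and only if the number of orientations of $G$ with all outdegrees equal to $2$ is not divisible by $3$. The first order that \eqref{eq:bound} permits is $n=5$, where $2n=\binom52$ forces $G=K_5$.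

\begin{proposition}\label{prop:K5}
$K_5$ is not Hartke $\mathbb{Z}_3$-magic.
\end{proposition}

\begin{proof}
Sort the orientations of $K_5$ with all outdegrees $2$ by the set of out-neighbors of a fixed vertex $a$. There are $\binom42=6$ possible sets. Any two of them are related by a permutation of the four vertices other than $a$, and such a permutation maps the orientations of one class bijectively onto those of the other. So all six classes have the same size $k$, and $N=6k$ is divisible by $3$.
\end{proof}

For $n=6$ we need $12$ edges. The octahedron $K_{2,2,2}$, which is $K_6$ with a perfect matching removed, has exactly $12$.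

\begin{proposition}\label{prop:octa}
The octahedron $K_{2,2,2}$ is Hartke $\mathbb{Z}_3$-magic.
\end{proposition}

\begin{proof}
Let $a,a'$ be nonadjacent vertices. The other four vertices induce a $4$-cycle $Z$, and each of them is adjacent to both $a$ and $a'$. Let $A,A'\subset V(Z)$ be the sets of out-neighbors of $a$ and $a'$, so $|A|=|A'|=2$ and there are $36$ pairs $(A,A')$. A vertex $v$ of $Z$ sends an edge to $a$ exactly when $v\notin A$, and to $a'$ exactly when $v\notin A'$. For total outdegree $2$, its outdegree $d(v)$ along $Z$ must equal the number of sets among $A,A'$ that contain $v$. We count orientations of $Z$ with outdegrees $d$.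

If $A\cap A'=\emptyset$ ($6$ pairs), then $d\equiv1$, and $Z$ is a directed cycle in one of $2$ ways. This contributes $12$.

If $A=A'$ ($6$ pairs), then $d=2$ on $A$ and $d=0$ off $A$. When the two vertices of $A$ are adjacent, the edge between them would have to leave both, which is impossible. When they are opposite on $Z$ ($2$ pairs), every edge of $Z$ has exactly one end in $A$ and must leave it, which gives one orientation. This contributes $2$.

If $|A\cap A'|=1$ ($24$ pairs), then one vertex $s$ has $d=2$, one vertex $s'$ has $d=0$, and two vertices have $d=1$. The cycle consists of two paths from $s$ to $s'$. On each path the first edge leaves $s$, and an inner vertex that receives one edge must send out the other, so the path is directed from $s$ to $s'$. This orientation has the outdegrees $d$ and is the only one. This contributes $24$.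

Hence $N=12+2+24=38\equiv2\pmod3$.
\end{proof}

\section{Eliminating a vertex of degree two}\label{sec:elim}

For $p\ge5$ the multiplicities grow with $p$ and direct counting is no longer practical. From now on we compute \eqref{eq:N} in polynomial rings over $\mathbb{Z}_p$, and we use the name of a vertex also for its variable. A vertex $w$ occurs only in the factors of the edges at $w$, so the coefficient of $w^q$ can be extracted from the product of these factors first; the result is a polynomial in the neighbors of $w$ that replaces the factors. We call this step \emph{eliminating} $w$.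

The smallest instance already shows what happens. Take $p=5$ and a vertex $t$ with neighbors $x,y$, both edges having multiplicity $3$. The coefficient of $t^4$ in $(x+t)^3(y+t)^3$ collects $t^1\cdot t^3$, $t^2\cdot t^2$ and $t^3\cdot t^1$:
\begin{equation}\label{eq:p5}
[t^4]\,(x+t)^3(y+t)^3=3x^2+9xy+3y^2=3(x-y)^2\qquad\text{in }\mathbb{Z}_5[x,y],
\end{equation}
because $9\equiv-6\pmod5$. Over the integers the middle expression is not a multiple of a square, but modulo $5$ the vertex has turned into an ``edge with a minus sign'' between $x$ and $y$. The result depends only on $x-y$, and the reason is that extracting the coefficient of $t^q$ is unaffected by a translation of $t$.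

\begin{lemma}\label{lem:shift}
Let $R$ be a polynomial ring over $\mathbb{Z}_p$, let $g\in R[t]$ have degree at most $2q$ in $t$, and let $s\in R$. Then $[t^q]\,g(t+s)=[t^q]\,g(t)$.
\end{lemma}

\begin{proof}
By linearity let $g=t^k$ with $0\le k\le2q$. For $k<q$ both sides are $0$ and for $k=q$ both are $1$. For $q<k\le2q$ the left side is $\binom kq s^{k-q}$, and $\binom kq=\frac{k!}{q!\,(k-q)!}$ is divisible by $p$, because $k\ge p$ while $q<p$ and $k-q\le q<p$.
\end{proof}

The degree condition cannot be relaxed: $\binom{2q+1}{q}=\frac{(p+1)\cdots(p+q)}{q!}\equiv1\pmod p$. At a vertex of degree two the multiplicities add up to less than $2q$, so the lemma always applies there.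

\begin{lemma}\label{lem:elim}
Let $0\le a,b\le q$. In $\mathbb{Z}_p[x,y]$,
\[
[t^q]\,(x+t)^a(y+t)^b=
\begin{cases}
\dbinom{a}{q-b}(x-y)^{a+b-q} & \text{if } a+b\ge q,\\[2mm]
0 & \text{if } a+b<q,
\end{cases}
\]
and in the first case the binomial coefficient is nonzero in $\mathbb{Z}_p$.
\end{lemma}

\begin{proof}
If $a+b<q$, the degree in $t$ is less than $q$. Otherwise replace $t$ by $t-y$, as Lemma~\ref{lem:shift} allows since $a+b\le2q$. The left side becomes
\[
[t^q]\,(x-y+t)^a\,t^b=[t^{q-b}]\,(x-y+t)^a=\binom a{q-b}(x-y)^{a+b-q}.
\]
Since $0\le q-b\le a<p$, the binomial coefficient is a divisor of $a!$ and is prime to $p$.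
\end{proof}

When all vertices but two have been eliminated, one is left with powers of $x+y$ and $x-y$. The same translation evaluates the final coefficient.

\begin{lemma}\label{lem:kappa}
For $0\le c\le q$ let $\kappa_c=[x^qy^q]\,(x+y)^c(x-y)^{2q-c}\in\mathbb{Z}_p$. Then $\kappa_c=0$ for $c<q$, and $\kappa_q=1$.
\end{lemma}

\begin{proof}
The polynomial is homogeneous of degree $2q$, so we may set $y=1$ and obtain $\kappa_c=[t^q]\,(t+1)^c(t-1)^{2q-c}$. Replacing $t$ by $t+1$ gives $\kappa_c=[t^q]\,(t+2)^c\,t^{2q-c}$ by Lemma~\ref{lem:shift}. For $c<q$ this polynomial is divisible by $t^{q+1}$, so $\kappa_c=0$. For $c=q$ we get $\kappa_q=2^q=1$, since $p$ is odd.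
\end{proof}

\section{Graphs of order four}\label{sec:four}

By \eqref{eq:bound} a Hartke graph of order $4$ has at least $5$ edges, so it is $K_4$ or the graph $K_4^-$ obtained from $K_4$ by deleting an edge. Name the vertices $x,y,u,v$, with $uv$ the deleted edge. In $K_4^-$ the vertices $u$ and $v$ have degree two, both with neighbors $x$ and $y$.

\begin{proposition}\label{prop:K4minus}
$K_4^-$ is not Hartke $\mathbb{Z}_p$-magic for any prime $p\ge3$.
\end{proposition}

\begin{proof}
Let $m$ be admissible and $c=m_{xy}$. Eliminate $u$ and $v$ by Lemma~\ref{lem:elim}. If one of the two results is $0$, then $p\mid N$. Otherwise their product is a constant times $(x-y)^k$, where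
\[
k=(m_{xu}+m_{yu}-q)+(m_{xv}+m_{yv}-q)=(4q-c)-2q=2q-c .
\]
So $N$ is congruent to a constant times $\kappa_c$, and $\kappa_c=0$ because $c\le q-1$.
\end{proof}

For $p\le5$ this also follows from \eqref{eq:bound}; for $p\ge7$, where $4q\le5(q-1)$ and admissible functions exist, it does not. The graph fails narrowly: the exponent of $x+y$ would have to be $q$, and admissibility stops it at $q-1$. One more factor $x+y$ is needed, and a single copy of the edge $uv$ supplies it through the identity
\begin{equation}\label{eq:split}
u+v=(x+u)+(y+v)-(x+y).
\end{equation}
The first two terms only raise the multiplicity of an edge at $u$ or at $v$, which leads back to $\kappa_{q-1}=0$; the third term leads to $\kappa_q=1$.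

\begin{proposition}\label{prop:K4}
$K_4$ is Hartke $\mathbb{Z}_p$-magic for every prime $p\ge5$.
\end{proposition}

\begin{proof}
Let $m_{xy}=m_{xu}=m_{yu}=m_{xv}=q-1$, $m_{yv}=3$ and $m_{uv}=1$. The sum is $4(q-1)+4=4q$, and $3\le q-1$ because $p\ge5$, so $m$ is admissible. Put
\[
g=(x+u)^{q-1}(y+u)^{q-1},\qquad h=(x+v)^{q-1}(y+v)^3 ,
\]
so that $N=[x^qy^q]\,(x+y)^{q-1}\,[u^qv^q]\,(u+v)gh$. Lemma~\ref{lem:elim} gives
\[
\begin{aligned}
{}[u^q]\,g&=\alpha\,(x-y)^{q-2}, &\qquad [u^q]\,(x+u)g&=\alpha'(x-y)^{q-1},\\
{}[v^q]\,h&=\beta\,(x-y)^{2}, &\qquad [v^q]\,(y+v)h&=\beta'(x-y)^{3},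
\end{aligned}
\]
with constants $\alpha',\beta'$ whose values do not matter, and with
\[
\alpha=\binom{q-1}{1}=p-2=-2,\qquad \beta=\binom{q-1}{q-3}=\frac{(p-2)(p-3)}2=3\qquad\text{in }\mathbb{Z}_p .
\]
The lemma applies to the right-hand column because the raised exponents $q$ and $4$ are at most $q$. Since $g$ does not involve $v$ and $h$ does not involve $u$, the identity \eqref{eq:split} yields
\[
[u^qv^q]\,(u+v)gh=(\alpha'\beta+\alpha\beta')(x-y)^{q+1}-\alpha\beta\,(x+y)(x-y)^q .
\]
Multiply by $(x+y)^{q-1}$ and apply Lemma~\ref{lem:kappa}:
\[
N\equiv(\alpha'\beta+\alpha\beta')\,\kappa_{q-1}-\alpha\beta\,\kappa_q=-\alpha\beta=6\pmod p ,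
\]
and $p\nmid 6$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Start from the octahedron if $p=3$ (Proposition~\ref{prop:octa}) and from $K_4$ if $p\ge5$ (Proposition~\ref{prop:K4}), and repeatedly add a new vertex joined to two old ones. Each step raises the order by one, keeps the graph simple and connected, and preserves the Hartke property by Lemma~\ref{lem:basic}(c). This gives every order $n\ge6$ for $p=3$ and every order $n\ge4$ for $p\ge5$.
\end{proof}

\section{Paths, ears and triangles}\label{sec:paths}

Call $|E|-|V|$ the \emph{excess} of a graph. The bound \eqref{eq:bound} says that a Hartke graph of order $n$ has excess at least $\lceil n/(p-2)\rceil$: each unit of excess pays for at most $p-2$ vertices. The construction just used spends one unit on every new vertex, which is optimal only for $p=3$. To do better we attach long paths, whose inner vertices have degree two and can be eliminated one after another. Along an edge of the largest multiplicity $q-1$, Lemma~\ref{lem:elim} lowers the exponent by exactly one and flips the sign, so a path that starts with multiplicity $r+\ell$ still carries the exponent $r$ after $\ell$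 inner vertices.

\begin{lemma}\label{lem:path}
Let $\ell,r\ge0$ with $r+\ell\le q-1$. On a path $x\,w_1\cdots w_\ell\,y$ give the first edge multiplicity $r+\ell$ and the other $\ell$ edges multiplicity $q-1$; the total multiplicity is $\ell q+r$. With $w_{\ell+1}=y$, we have in $\mathbb{Z}_p[x,y]$
\[
\big[w_1^q\cdots w_\ell^q\big]\,(x+w_1)^{r+\ell}\prod_{i=1}^{\ell}(w_i+w_{i+1})^{q-1}=\gamma\,\big(x+(-1)^\ell y\big)^r,
\qquad \gamma=\prod_{i=0}^{\ell-1}(-1)^i(r+\ell-i)\ne0 .
\]
\end{lemma}

\begin{proof}
We show by induction on $j$, for $0\le j\le\ell$, that eliminating $w_1,\dots,w_j$ from the factors of the first $j+1$ edges gives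
\[
\gamma_j\big(x+(-1)^jw_{j+1}\big)^{r+\ell-j},\qquad \gamma_j=\prod_{i=0}^{j-1}(-1)^i(r+\ell-i).
\]
For $j=0$ this is the factor of the first edge. Let $j<\ell$ and write $\varepsilon=(-1)^j$, $A=r+\ell-j$, $w=w_{j+1}$, $z=w_{j+2}$. Then $1\le A\le q-1$, so $A+(q-1)\ge q$, and Lemma~\ref{lem:elim} with $a=A$, $b=q-1$ gives
\[
[w^q]\,(x+\varepsilon w)^A(z+w)^{q-1}=\varepsilon^A\,[w^q]\,(\varepsilon x+w)^A(z+w)^{q-1}=\varepsilon^AA\,(\varepsilon x-z)^{A-1}=\varepsilon A\,(x-\varepsilon z)^{A-1}.
\]
This is the claim for $j+1$. The factors $r+\ell-i$ of $\gamma=\gamma_\ell$ lie between $1$ and $q-1$, so $\gamma\neq0$.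
\end{proof}

The hypothesis $r+\ell\le q-1$ keeps the multiplicity of the first edge admissible. Two special cases are needed. An \emph{ear with $\ell$ new vertices} on a graph $G$ is a path $u\,w_1\cdots w_\ell\,v$ whose ends $u\ne v$ lie in $G$ and whose inner vertices are new. For $\ell\ge 1$, adding it keeps the graph simple, keeps it connected if $G$ is connected, raises the order by $\ell$, and raises the excess by $1$. Lemma~\ref{lem:basic}(c) is the case $\ell=1$ of the following.

\begin{corollary}\label{cor:ear}
If $G$ is Hartke and $G'$ arises from $G$ by adding an ear with $\ell$ new vertices, $1\le\ell\le p-2$, then $G'$ is Hartke.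
\end{corollary}

\begin{proof}
Let $p\nmid N_G(m)$ and extend $m$ to the ear as in Lemma~\ref{lem:path} with $r=0$, which is allowed since $\ell\le q-1$. The total grows by $\ell q$, so the extension $m'$ is admissible. Eliminating the new vertices leaves the constant $\gamma=\pm\,\ell!$, hence $N_{G'}(m')\equiv\pm\,\ell!\;N_G(m)\not\equiv0\pmod p$.
\end{proof}

The second case closes the path into a cycle. The identity of Lemma~\ref{lem:path} is a polynomial identity, and extracting coefficients in the $w_i$ commutes with the substitution $y=x$. For odd $\ell$ and $r\ge1$ the result is $\gamma\,(x-x)^r=0$, so even cycles with these multiplicities are useless. For even $\ell$ it is $\gamma\,2^rx^r$, which is nonzero because $p$ is odd. We need only $\ell=2$.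

\begin{corollary}\label{cor:triangle}
Let $0\le r\le q-3$. Let $x\,w_1w_2$ be a triangle in which $w_1$ and $w_2$ have no further neighbors, with multiplicities $r+2$, $q-1$, $q-1$ on $xw_1$, $w_1w_2$, $w_2x$, in total $2q+r$. Eliminating $w_1$ and $w_2$ gives $\tau_r\,x^r$, where $\tau_r=-(r+1)(r+2)\,2^r\ne0$ in $\mathbb{Z}_p$.
\end{corollary}

We call this a \emph{pendant triangle at $x$ with parameter $r$}. It contributes $r$ to the outdegree of $x$, at the cost of a nonzero constant.

\begin{example}\label{ex:p7}
Let $p=7$ and $r=3$, so that all three multiplicities are $5$ and $\tau_3=-160\equiv1\pmod 7$. We check this by counting. If $i$ copies of $w_1w_2$ leave $w_1$, then $6-i$ copies of $xw_1$ leave $w_1$ and $i+1$ copies of $xw_2$ leave $w_2$, which requires $1\le i\le4$. The number of ways is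
\[
\sum_{i=1}^4\binom5i\binom5{6-i}\binom5{i+1}=50+500+500+50=1100=7\cdot157+1 .
\]
\end{example}

\section{Graphs with the minimum number of edges}\label{sec:min}

An ear raises the excess by $1$ and the order by at most $p-2$. If a graph of order $n_0$ and excess $k_0$ has $n_0=k_0(p-2)$, then every ear with $1$ to $p-2$ new vertices produces a graph that again meets \eqref{eq:bound} with equality, and an ear with $p-2$ new vertices restores the starting situation. So we need connected Hartke graphs that attain \eqref{eq:bound} for all orders up to the first usable multiple of $p-2$. For $p=3$ the octahedron, with order $6$ and excess $6$, is such a graph. For $p\ge5$ the graph $K_4$ does not suffice: it has excess $2$, and ears only increase this, while \eqref{eq:bound} asks for excess $1$ when $p\ge7$, $n\le p-2$, and for excess $2$ when $p=5$, $n\in\{5,6\}$.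

\begin{proposition}\label{prop:excess1}
Let $p\ge7$ and $5\le n\le p-2$. There is a connected Hartke graph of order $n$ with $n+1$ edges.
\end{proposition}

\begin{proof}
In both constructions below, $n$ edges have multiplicity $q-1$ and one edge has multiplicity $n\le q-1$. The total is $n(q-1)+n=nq$, so $m$ is admissible.

\emph{The case $n=5$.} Take two triangles that share a vertex $x$; this graph has $6$ edges. Treat them as pendant triangles at $x$ with parameters $q-3$ and $3$, which is allowed since $3\le q-3$ for $p\ge7$. The multiplicities are $q-1,q-1,q-1$ and $5,q-1,q-1$. By Corollary~\ref{cor:triangle},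
\[
N\equiv\tau_{q-3}\,\tau_3\,[x^q]\,x^{q-3}x^3=\tau_{q-3}\,\tau_3\not\equiv0\pmod p .
\]

\emph{The case $6\le n\le p-2$.} Here $p\ge8$, so $p\ge11$. Take two disjoint triangles, one through $x$ and one through $y$, and join $x$ to $y$ by a path with $\ell=n-6$ inner vertices. There are $3+3+(n-5)=n+1$ edges. Give both triangles the largest parameter $q-3$, so that all six of their edges have multiplicity $q-1$. Then $x$ and $y$ each need outdegree $3$ from the path, which we label as in Lemma~\ref{lem:path} with $r=6$. Its first edge has multiplicity $r+\ell=n\le q-1$, so the lemma applies, and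
\[
N\equiv\tau_{q-3}^{\,2}\,\gamma\,[x^qy^q]\,x^{q-3}y^{q-3}\big(x+(-1)^\ell y\big)^6=\pm\binom63\,\tau_{q-3}^{\,2}\,\gamma=\pm20\,\tau_{q-3}^{\,2}\,\gamma\pmod p ,
\]
which is nonzero because $p\nmid20$.
\end{proof}

For $p=7$ only the first case occurs, all six multiplicities equal $5$, and Example~\ref{ex:p7} gives the exact value $N=1100^2$.

\begin{proposition}\label{prop:p5}
Let $p=5$ and $n\in\{4,5,6\}$. There is a connected Hartke graph of order $n$ with $n+2$ edges.
\end{proposition}

\begin{proof}
Here $q=4$ and multiplicities are at most $3$. For $n=4$ take $K_4$ (Proposition~\ref{prop:K4}).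

\emph{The case $n=5$.} Take a path $u\,y\,z\,v$ and a fifth vertex $x$ adjacent to all four of its vertices; there are $7$ edges. Let $m_{yz}=2$ and let the other six multiplicities be $3$, in total $20=5q$. The vertex $u$ has neighbors $x,y$ and the vertex $v$ has neighbors $x,z$, so by \eqref{eq:p5} eliminating them gives $3(x-y)^2$ and $3(x-z)^2$. What remains is homogeneous of degree $12$ in $x,y,z$, so we may set $x=1$ and extract the coefficient of $y^4z^4$. With
\[
P(y)=(1+y)^3(1-y)^2=(1+y)(1-y^2)^2=1+y-2y^2-2y^3+y^4+y^5
\]
and $P_i=[y^i]P$, we get from $(y+z)^2=y^2+2yz+z^2$ that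
\[
N\equiv9\,[y^4z^4]\,P(y)P(z)(y+z)^2=9\,\big(P_2P_4+2P_3^2+P_4P_2\big)=9\,(-2+8-2)=36\equiv1\pmod5 .
\]

\emph{The case $n=6$.} Take $K_4^-$ with vertices $x,y$ of degree $3$ and attach a pendant triangle at $x$; there are $5+3=8$ edges. Let all multiplicities be $3$, in total $24=6q$. The triangle has parameter $r=1=q-3$ and contributes $\tau_1x=-12x$. The two vertices of degree two in $K_4^-$ contribute $3(x-y)^2$ each, by \eqref{eq:p5}. Hence
\[
N\equiv-108\,[x^3y^4]\,(x+y)^3(x-y)^4=-108\,[x^3y^4]\,(x^2-y^2)^3(x-y).
\]
In $(x^2-y^2)^3=x^6-3x^4y^2+3x^2y^4-y^6$ all exponents are even, so $x^3y^4$ arises only as $3x^2y^4\cdot x$. Thus $N\equiv-324\equiv1\pmod5$.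
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
\emph{Orders that do not occur.} For $1\le n\le3$ the bound \eqref{eq:bound} requires $|E|>n\ge\binom n2$, which is impossible for every $p$. For $p=3$ and $n=4$ it requires $|E|\ge8>6$. For $p=3$ and $n=5$ it requires $|E|\ge10$, so $G=K_5$, which is excluded by Proposition~\ref{prop:K5}. All other orders occur by Theorem~\ref{thm:A}.

\emph{The exception.} Let $n=4$ and $p\ge7$. The right side of \eqref{eq:bound} is $5$, the only graph of order $4$ with $5$ edges is $K_4^-$, and it is not Hartke by Proposition~\ref{prop:K4minus}. Since $K_4$ is Hartke, $e_p(4)=6$, attained by a connected graph.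

\emph{The remaining cases.} By \eqref{eq:bound} it is enough to find a connected Hartke graph of order $n$ and excess $\lceil n/(p-2)\rceil$. Define
\[
(n_0,k_0)=(6,6)\ \text{ for } p=3,\qquad (6,2)\ \text{ for } p=5,\qquad (p-2,1)\ \text{ for } p\ge7 ,
\]
so that $n_0=k_0(p-2)$ in each case. For $n\le n_0$ the graphs are given by Proposition~\ref{prop:octa} ($p=3$, $n=6$, excess $6$), Proposition~\ref{prop:p5} ($p=5$, $4\le n\le6$, excess $2=\lceil n/3\rceil$) and Proposition~\ref{prop:excess1} ($p\ge7$, $5\le n\le p-2$, excess $1$). In particular there is a connected Hartke graph $G_0$ of order $n_0$ and excess $k_0$. For $n>n_0$ write $n=n_0+j(p-2)+i$ with $j\ge0$ and $1\le i\le p-2$, and add to $G_0$ successively $j$ ears with $p-2$ new vertices and one ear with $i$ new vertices. By Corollary~\ref{cor:ear} the result is a connected simple Hartke graph of order $n$. Its excess is $k_0+j+1$, and this equals $\lceil n/(p-2)\rceil$ because $(k_0+j)(p-2)<n\le(k_0+j+1)(p-2)$.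

\emph{The number of edges.} If a connected Hartke graph has $n$ vertices and $m$ edges, then $(p,n)$ is as stated and $e_p(n)\le m\le\binom n2$. Conversely, take a connected Hartke graph with $n$ vertices and $e_p(n)$ edges and add edges one at a time until there are $m$. Connectedness is preserved, and so is the Hartke property by Lemma~\ref{lem:basic}(a).
\end{proof}

\begin{thebibliography}{9}

\bibitem{CL}
Parikshit Chalise and Richard M. Low,
\emph{Application of the Combinatorial Nullstellensatz to magic-type graph labelings},
arXiv:2607.20724 (2026).

\end{thebibliography}
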